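\title{Complex convex bodies that are harder to illuminate than the polydisc}

\begin{abstract}
The fractional illumination number $\operatorname{ill}^*$ of the polydisc $D^n\subset\mathbb{C}^n$ is $2^n$. We consider the question whether $2^n$ is the largest value among unit balls of norms on $\mathbb{C}^n$, attained only by linear images of $D^n$. Both assertions are false for every $n\ge2$. The absolutely convex hull $K_n$ of the $3^n$ points whose coordinates are cube roots of unity satisfies $\frac{2\cdot 3^n}{n+2}\le\operatorname{ill}^*(K_n)\le 2\cdot3^{n-1}$, and $\operatorname{ill}^*(K_2)=\frac92$. The body $\{|z_1|+|z_2|\le1\}\times D^{n-2}$ has fractional illumination number $2^n$ and is not a linear image of $D^n$. In the other direction, $\operatorname{ill}^*(K)<4^n$ for every unit ball $K$ of a norm on $\mathbb{C}^n$.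
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $K\subset\mathbb{R}^m$ be a convex body, that is, a compact convex set with non-empty interior, and let $x\in\partial K$. A direction $v\in\mathbb{R}^m$ \emph{illuminates} $x$ if $x+tv\in\operatorname{Int}K$ for some $t>0$: light traveling in the direction $v$ enters $K$ at $x$. Let $A_K(x)$ be the set of all directions that illuminate $x$. A non-negative Borel measure $\mu$ on $\mathbb{R}^m$ \emph{illuminates} $K$ if $\mu(A_K(x))\ge1$ for every $x\in\partial K$, and the \emph{fractional illumination number} of $K$ is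
\[
\operatorname{ill}^*(K)=\inf\{\mu(\mathbb{R}^m):\ \mu\text{ illuminates }K\}.
\]
If finitely many directions together illuminate every boundary point, then the counting measure on them illuminates $K$. So $\operatorname{ill}^*(K)$ is a relaxation of the least number of light sources, in which the light may be split among directions and only the total brightness counts.

Two examples set the scale. For the cube $[-1,1]^m$, a direction $v$ illuminates the vertex $\varepsilon\in\{\pm1\}^m$ exactly when $\varepsilon_jv_j<0$ for all $j$. These $2^m$ sets of directions are disjoint, so an illuminating measure has mass at least $2^m$. Conversely $-\varepsilon$ illuminates a boundary point $x$ whenever $\varepsilon_j=x_j$ for all $j$ with $|x_j|=1$. Hence the cube has value $2^m$, and this is the largest value among centrally symmetric bodies in $\mathbb{R}^m$ (Remark~\ref{rem:real}). For the closed unit disk $D\subset\mathbb{C}$, every direction illuminates an open half of the circle, and the value is $2$.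

A \emph{complex convex body} is the unit ball of a norm on $\mathbb{C}^n$. We identify $\mathbb{C}^n$ with $\mathbb{R}^{2n}$ through $(x_1+iy_1,\dots,x_n+iy_n)\mapsto(x_1,y_1,\dots,x_n,y_n)$. The complex convex bodies are then the convex bodies $K\subset\mathbb{R}^{2n}$ with $e^{i\theta}K=K$ for all real $\theta$; the norm is recovered as $\|z\|_K=\min\{r\ge0:z\in rK\}$. The complex counterpart of the cube is the polydisc $D^n=D\times\dots\times D$, the unit ball of $\max_j|z_j|$, and it is known that $\operatorname{ill}^*(D^n)=2^n$ (we recall the argument in Example~\ref{ex:polydisc}). Since the cube is extremal in the real symmetric setting, one would guess that the polydisc is extremal in the complex one. This is the problem, which comes from \cite{RSS}.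

\begin{quote}
\emph{Is it true that $\operatorname{ill}^*(K)\le2^n$ for every complex convex body $K\subset\mathbb{C}^n$, with equality if and only if $K$ is a linear image of $D^n$?}
\end{quote}

For $n=1$ the answer is yes: a norm on $\mathbb{C}$ is a multiple of $|z|$, so every body is a disk and has value $2$. We show that for every $n\ge2$ both the inequality and the description of the equality case are false.

Let $\omega=e^{2\pi i/3}$. For $k\in\mathbb{Z}_3^n$ put $x_k=(\omega^{k_1},\dots,\omega^{k_n})$, and let
\[
K_n=\operatorname{conv}\{e^{is}x_k:\ k\in\mathbb{Z}_3^n,\ s\in\mathbb{R}\}=\Big\{\sum_kc_kx_k:\ c_k\in\mathbb{C},\ \sum_k|c_k|\le1\Big\}.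
\]
This is a complex convex body contained in $D^n$ (Section~\ref{sec:lit}).

\begin{theorem}\label{thm:Kn}
For every $n\ge1$,
\[
\frac{2\cdot3^n}{n+2}\le\operatorname{ill}^*(K_n)\le2\cdot3^{n-1}.
\]
In particular $\operatorname{ill}^*(K_n)>2^n$ for every $n\ge2$.
\end{theorem}

The last assertion follows from the lower bound, which equals $\frac92>4$ at $n=2$ and is multiplied by $3\,\frac{n+2}{n+3}>2$ when $n$ is replaced by $n+1$.

\begin{theorem}\label{thm:K2}
$\operatorname{ill}^*(K_2)=\frac92$.
\end{theorem}

\begin{theorem}\label{thm:En}
Let $n\ge2$, $B=\{|z_1|+|z_2|\le1\}\subset\mathbb{C}^2$ and $E_n=B\times D^{n-2}$. Then $\operatorname{ill}^*(E_n)=2^n$, but $E_n$ is not a real or complex linear image of $D^n$.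
\end{theorem}

\begin{theorem}\label{thm:upper}
$\operatorname{ill}^*(K)<4^n$ for every complex convex body $K\subset\mathbb{C}^n$.
\end{theorem}

Theorem~\ref{thm:Kn} shows that $\operatorname{ill}^*(K_n)^{1/n}\to3$, so the bound $2^n$ fails by an exponential factor. With Theorem~\ref{thm:upper}, the supremum $c_n$ of $\operatorname{ill}^*(K)$ over all complex convex bodies in $\mathbb{C}^n$ satisfies
\[
\frac{2\cdot3^n}{n+2}\le c_n\le4^n .
\]
We do not determine the exact growth of $c_n$. Theorem~\ref{thm:En} refutes the equality statement independently of Theorem~\ref{thm:Kn}.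

The reason why $K_n$ beats the polydisc can be put in a few lines. In $D^n$, the direction $-w$ illuminates a point $x$ with $|x_1|=\dots=|x_n|=1$ when the arguments of the numbers $w_j/x_j$ all lie in $(-\frac\pi2,\frac\pi2)$. These are $n$ independent conditions of probability $\frac12$, whence $2^n$. The body $K_n$ keeps only the points $e^{is}x_k$ of this torus, and it is more pointed at them: the arguments must in addition lie within less than $\frac{2\pi}3$ of each other. Changing $k_j$ shifts the $j$-th argument by a multiple of $\frac{2\pi}3$, so the smallest argument forces all the others. As a result a direction illuminates, on average over $s$, at most $\frac{n+2}2$ of the $3^n$ points $e^{is}x_k$, where a proportion $2^{-n}$ would be $(3/2)^n$ points.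

Section~\ref{sec:tools} collects the general tools. Section~\ref{sec:equality} treats $E_n$. Section~\ref{sec:lit} proves the angle condition and turns the lower bound for $K_n$ into a counting problem on the real line, which is solved by hand for $n=2$ in Section~\ref{sec:two} and in general in Section~\ref{sec:count}. Section~\ref{sec:upper} proves Theorem~\ref{thm:upper}.

\section{Duality, supporting functionals and products}\label{sec:tools}

For a direction $v$ let $L_K(v)=\{x\in\partial K: v\in A_K(x)\}$ be the part of the boundary that $v$ lights. For a complex convex body, $\operatorname{Int}K=\{\|z\|_K<1\}$ and $\partial K=\{\|z\|_K=1\}$, so $v$ illuminates $x$ if and only if $\|x+tv\|_K<1$ for some $t>0$. We describe measures in the language of probability: ``$M$ times the law of $V$'' is the measure $A\mapsto M\,\mathbb{P}(V\in A)$, of total mass $M$. An angle is \emph{uniform} if it is uniformly distributed on $[0,2\pi)$.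

\begin{lemma}\label{lem:basic}
Let $K\subset\mathbb{R}^m$ be a convex body.
\begin{enumerate}
\item[(a)] If $x\in K$ and $x+tv\in\operatorname{Int}K$ with $t>0$, then $x+t'v\in\operatorname{Int}K$ for all $0<t'\le t$.
\item[(b)] The set $\Omega=\{(x,v)\in\partial K\times\mathbb{R}^m:v\in A_K(x)\}$ is relatively open. In particular $A_K(x)$ is open and $L_K(v)$ is relatively open in $\partial K$.
\item[(c)] If $T$ is an invertible linear map of $\mathbb{R}^m$, then $A_{TK}(Tx)=TA_K(x)$ and $\operatorname{ill}^*(TK)=\operatorname{ill}^*(K)$.
\end{enumerate}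
\end{lemma}

\begin{proof}
(a) With $\theta=t'/t\in(0,1]$, the point $x+t'v=(1-\theta)x+\theta(x+tv)$ lies in $(1-\theta)x+\theta\operatorname{Int}K$, an open subset of $K$. (b) $\Omega$ is the union over $t>0$ of the preimages of $\operatorname{Int}K$ under the continuous maps $(x,v)\mapsto x+tv$. (c) $T$ maps $\operatorname{Int}K$ onto $\operatorname{Int}TK$ and $\partial K$ onto $\partial(TK)$, and $\mu$ illuminates $K$ if and only if its image under $T$ illuminates $TK$.
\end{proof}

An upper bound for $\operatorname{ill}^*(K)$ needs one measure on directions. A lower bound must defeat all of them, and the tool for this is the easy half of linear programming duality: a distribution of boundary points of which no single direction lights much.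

\begin{lemma}[Weak duality]\label{lem:dual}
Let $\rho$ be a Borel probability measure on $\partial K$ and $q>0$, with $\rho(L_K(v))\le q$ for all $v$. Then $\operatorname{ill}^*(K)\ge1/q$.
\end{lemma}

\begin{proof}
Let $\mu$ illuminate $K$; we may assume that $\mu$ is finite. By Lemma~\ref{lem:basic}(b), Tonelli's theorem applies to the indicator function of $\Omega$, and
\[
1\le\int\mu(A_K(x))\,d\rho(x)=\int\rho(L_K(v))\,d\mu(v)\le q\,\mu(\mathbb{R}^m).\qedhere
\]
\end{proof}

To bound $\rho(L_K(v))$ we need necessary conditions for $v$ to illuminate $x$. They come from functionals that support $K$ at $x$. It is convenient to write $v=-w$, so that $w$ points toward the light source.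

\begin{lemma}[Supporting functionals]\label{lem:func}
Let $K\subset\mathbb{C}^n$ be a complex convex body, $x\in\partial K$, and let $\varphi$ be a complex-linear functional with $|\varphi|\le1$ on $K$ and $\varphi(x)=1$. If $-w\in A_K(x)$, then $\operatorname{Re}\varphi(w)>0$.
\end{lemma}

\begin{proof}
By homogeneity $|\varphi(z)|\le\|z\|_K$ for all $z$. Choose $t>0$ with $\|x-tw\|_K<1$. Then $1-t\operatorname{Re}\varphi(w)=\operatorname{Re}\varphi(x-tw)<1$.
\end{proof}

Our examples are built from absolutely convex hulls of finite sets. Let $y_1,\dots,y_N$ span $\mathbb{C}^n$ and let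
\begin{equation}\label{eq:hull}
K=\Big\{\sum_{j=1}^Nc_jy_j:\ \sum_{j=1}^N|c_j|\le1\Big\}.
\end{equation}
This is the image of the $\ell_1$-ball of $\mathbb{C}^N$ under a surjective, hence open, linear map. So $K$ is compact, convex, invariant under $z\mapsto e^{i\theta}z$, and has $0$ in its interior: it is a complex convex body. It is the convex hull of the circles $\{\lambda y_j:|\lambda|=1\}$, because $c_jy_j=|c_j|\lambda_jy_j$ with $|\lambda_j|=1$ and $0$ is the midpoint of $\pm y_1$. Two facts follow from \eqref{eq:hull} at once: $\|\sum c_jy_j\|_K\le\sum|c_j|$, and a complex-linear $\varphi$ satisfies $|\varphi|\le1$ on $K$ as soon as $|\varphi(y_j)|\le1$ for all $j$.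

\begin{lemma}[It suffices to light the circles]\label{lem:hull}
Let $K$ be given by \eqref{eq:hull} and assume that $y_1,\dots,y_N\in\partial K$.
\begin{enumerate}
\item[(a)] A measure $\mu$ illuminates $K$ if $\mu(A_K(\lambda y_l))\ge1$ for all $l$ and all $|\lambda|=1$.
\item[(b)] Some measure of total mass $2N$ illuminates $K$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $x\in\partial K$ and write $x=\sum c_jy_j$ with $\sum|c_j|\le1$. Since $1=\|x\|_K\le\sum|c_j|$, we have $\sum|c_j|=1$. Choose $l$ with $c_l\ne0$ and put $\lambda=c_l/|c_l|$. If $\|\lambda y_l+tv\|_K<1$, then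
\[
\big\|x+|c_l|tv\big\|_K\le|c_l|\,\|\lambda y_l+tv\|_K+\sum_{j\ne l}|c_j|<1 .
\]
Hence $A_K(\lambda y_l)\subset A_K(x)$, and $\mu(A_K(x))\ge1$.

(b) Let $\mu$ be $2N$ times the law of $e^{i\tau}y_J$, where the angle $\tau$ and the index $J\in\{1,\dots,N\}$ are uniform and independent. Fix $l$ and $|\lambda|=1$. If $\operatorname{Re}(e^{i\tau}\bar\lambda)<0$, then $|\lambda+te^{i\tau}|^2=1+2t\operatorname{Re}(e^{i\tau}\bar\lambda)+t^2<1$ for small $t>0$, so $\lambda y_l+te^{i\tau}y_l\in\operatorname{Int}K$. The event $J=l$, $\operatorname{Re}(e^{i\tau}\bar\lambda)<0$ has probability $\frac1{2N}$. Thus $\mu(A_K(\lambda y_l))\ge1$, and (a) applies.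
\end{proof}

When the two bounds meet, it is useful to keep both measures. We say that $K$ has a \emph{certificate of value $M$} if there are a measure $\mu$ of total mass $M$ that illuminates $K$ and a Borel probability measure $\rho$ on $\partial K$ with $\rho(L_K(v))\le1/M$ for all $v$. By Lemma~\ref{lem:dual}, $\operatorname{ill}^*(K)=M$ in that case.

\begin{lemma}[Products]\label{lem:prod}
If $K$ and $K'$ have certificates of values $M$ and $M'$, then $K\times K'$ has a certificate of value $MM'$.
\end{lemma}

\begin{proof}
Define $A_K(x)$ for $x\in\operatorname{Int}K$ by the same condition; then it is the whole space. Since the total mass of an illuminating measure $\mu$ is at least $1$, we have $\mu(A_K(x))\ge1$ for all $x\in K$. For $(x,x')\in K\times K'$,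
\[
A_{K\times K'}(x,x')=A_K(x)\times A_{K'}(x').
\]
Indeed $\operatorname{Int}(K\times K')=\operatorname{Int}K\times\operatorname{Int}K'$, which gives ``$\subset$''; and if $x+tv\in\operatorname{Int}K$ and $x'+t'v'\in\operatorname{Int}K'$, then Lemma~\ref{lem:basic}(a) lets us replace both $t$ and $t'$ by their minimum. Therefore $\mu\times\mu'$ illuminates $K\times K'$. The measure $\rho\times\rho'$ lives on $\partial K\times\partial K'\subset\partial(K\times K')$, and the part of this set lit by $(v,v')$ is $L_K(v)\times L_{K'}(v')$, of measure at most $1/(MM')$.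
\end{proof}

\begin{example}[The polydisc]\label{ex:polydisc}
The disk $D$ is \eqref{eq:hull} with $N=1$, $y_1=1$, so a measure of mass $2$ illuminates it. Let $\rho$ be the law of $e^{is}$ with $s$ uniform. If $-w$ illuminates $e^{is}$, then Lemma~\ref{lem:func} with $\varphi(z)=e^{-is}z$ gives $\operatorname{Re}(e^{-is}w)>0$, an event of probability at most $\frac12$. So $D$ has a certificate of value $2$, and $D^n$ has one of value $2^n$.
\end{example}

\section{A second body with value $2^n$}\label{sec:equality}

The body $B$ is the hull of two circles, so Lemma~\ref{lem:hull} gives it value at most $4$. For the lower bound, $B$ loses one free angle compared with $D^2$ but gains a choice between two circles, and no direction can light points of both.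

\begin{proof}[Proof of Theorem~\ref{thm:En}]
\emph{The value.} We show that $B$ has a certificate of value $4$. Lemma~\ref{lem:prod} and Example~\ref{ex:polydisc} then give $\operatorname{ill}^*(E_n)=4\cdot2^{n-2}=2^n$.

The body $B$ is \eqref{eq:hull} for the standard basis $e_1,e_2\in\partial B$, so a measure of mass $4$ illuminates it by Lemma~\ref{lem:hull}(b). Let $\rho$ be the law of $e^{is}e_l$, with the angle $s$ and $l\in\{1,2\}$ uniform and independent. Suppose that $-w$ illuminates $e^{is}e_1$. Choose $|\eta|=1$ with $\eta w_2=-|w_2|$ and let $\varphi(z)=e^{-is}z_1+\eta z_2$. Then $|\varphi(z)|\le|z_1|+|z_2|\le1$ on $B$ and $\varphi(e^{is}e_1)=1$, so Lemma~\ref{lem:func} gives $\operatorname{Re}(e^{-is}w_1)>|w_2|$. Exchanging the coordinates, if $-w$ illuminates $e^{is}e_2$, then $\operatorname{Re}(e^{-is}w_2)>|w_1|$. The first inequality forces $|w_1|>|w_2|$ and the second forces $|w_2|>|w_1|$, so for fixed $w$ at most one value of $l$ occurs. For that $l$ we need $\operatorname{Re}(e^{-is}w_l)>0$, which has probability $\frac12$. Hence $\rho(L_B(-w))\le\frac14$.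

\emph{Not a linear image.} Recall that $x\in K$ is \emph{extreme} if it is not the midpoint of two distinct points of $K$. The extreme points of a product are the tuples of extreme points: a midpoint relation in the product projects to each factor, and a nontrivial one in a factor lifts by keeping the other coordinates fixed. The extreme points of $D$ form the unit circle $S^1$, so those of $D^n$ form the torus $(S^1)^n$, which is connected.

The extreme points of $B$ form the two disjoint circles $\Gamma_l=\{e^{is}e_l:s\in\mathbb{R}\}$. Indeed, interior points are not extreme, and a boundary point with $z_1z_2\ne0$ lies in the open segment between $\frac{z_1}{|z_1|}e_1$ and $\frac{z_2}{|z_2|}e_2$. If $e^{is}e_1$ is the midpoint of $y,z\in B$, then $e^{is}$ is the midpoint of $y_1,z_1\in D$, so $y_1=z_1=e^{is}$ and $y_2=z_2=0$; the same holds for $e^{is}e_2$. So the extreme points of $E_n$ form $(\Gamma_1\cup\Gamma_2)\times(S^1)^{n-2}$, which is disconnected.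

A real-linear map $T$ of $\mathbb{R}^{2n}$ with $T(D^n)=E_n$ would be invertible, because $E_n$ has interior points. It would then map the extreme points of $D^n$ homeomorphically onto those of $E_n$, which is impossible.
\end{proof}

The absolutely convex hull of the four points $(\pm1,\pm1)\in\mathbb{C}^2$ is generated by $(1,1)$ and $(1,-1)$, so it is a linear image of $B$ and has value $4$. In $\mathbb{C}^2$, square roots of unity thus tie with the polydisc. Cube roots of unity beat it.

\section{The points of $K_n$ lit by one direction}\label{sec:lit}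

Since $x_{k+e_j}-x_k=\omega^{k_j}(\omega-1)e_j$, the points $x_k$ span $\mathbb{C}^n$, and $K_n$ is a complex convex body of the form \eqref{eq:hull}. It lies in $D^n$. The points
\[
x_{s,k}=e^{is}x_k\qquad(s\in\mathbb{R},\ k\in\mathbb{Z}_3^n)
\]
lie in $K_n\cap\partial D^n$, hence in $\partial K_n$. Let $\rho_n$ be the law of $x_{s,k}$ with $(s,k)$ uniform on $[0,2\pi)\times\mathbb{Z}_3^n$. For $w\in\mathbb{C}^n$ put $N_w(s)=\#\{k:-w\in A_{K_n}(x_{s,k})\}$. Then
\begin{equation}\label{eq:rho}
\rho_n(L_{K_n}(-w))=\frac1{3^n}\cdot\frac1{2\pi}\int_0^{2\pi}N_w(s)\,ds ,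
\end{equation}
and by Lemma~\ref{lem:dual} the lower bound in Theorem~\ref{thm:Kn} follows once we show
\begin{equation}\label{eq:goal}
\int_0^{2\pi}N_w(s)\,ds\le(n+2)\pi\qquad\text{for all }w\in\mathbb{C}^n .
\end{equation}

All the points $x_{s,k}$ look alike. The diagonal map $T_{s,k}$ with entries $e^{is}\omega^{k_j}$ sends $x_m$ to $e^{is}x_{m+k}$, so it preserves $K_n$, and it sends $\mathbf1=(1,\dots,1)$ to $x_{s,k}$. By Lemma~\ref{lem:basic}(c), $-w$ illuminates $x_{s,k}$ if and only if $-T_{s,k}^{-1}w$ illuminates $\mathbf1$. It is therefore enough to understand one point.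

\begin{lemma}[Angle condition]\label{lem:angle}
Let $-u\in A_{K_n}(\mathbf1)$. Then $u_j=|u_j|e^{i\alpha_j}\ne0$ with $\alpha_j\in(-\frac\pi2,\frac\pi2)$ for all $j$, and
\[
\max_j\alpha_j-\min_j\alpha_j<\frac{2\pi}3 .
\]
\end{lemma}

\begin{proof}
Lemma~\ref{lem:func} with $\varphi(z)=z_j$ gives $\operatorname{Re}u_j>0$, which is the first assertion. These are the conditions that already hold in $D^n$; the second assertion needs a functional that is bounded by $1$ on $K_n$ but not necessarily on $D^n$.

Suppose that $\theta=\alpha_i-\alpha_j\ge\frac{2\pi}3$ for some $i\ne j$. Then $\theta\in[\frac{2\pi}3,\pi)$, and $u_i\ne u_j$. We look for a supporting functional at $\mathbf1$ that vanishes at $u$, as this contradicts Lemma~\ref{lem:func}. Among the functionals $az_i+bz_j$, the conditions $a+b=1$ and $au_i+bu_j=0$ leave only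
\[
\varphi(z)=\frac{u_jz_i-u_iz_j}{u_j-u_i},
\]
with $\varphi(\mathbf1)=1$ and $\varphi(u)=0$. It remains to prove $|\varphi(x_k)|\le1$ for all $k$. With $r\in\{0,1,2\}$, $r\equiv k_j-k_i\pmod3$, we have
\[
|\varphi(x_k)|=\frac{|u_j-\omega^ru_i|}{|u_j-u_i|},\qquad|u_j-\omega^ru_i|^2=|u_i|^2+|u_j|^2-2|u_i||u_j|\cos\Big(\theta+\frac{2\pi r}3\Big).
\]
So we must show that $u_i$ is the farthest from $u_j$ among $u_i,\omega u_i,\omega^2u_i$, that is, that the cosine is smallest for $r=0$. Since $\theta\in[\frac{2\pi}3,\pi)$, we have $\cos\theta\le-\frac12$. Also $\theta+\frac{2\pi}3\in[\frac{4\pi}3,\frac{5\pi}3)$ and $\theta+\frac{4\pi}3\in[2\pi,\frac{7\pi}3)$, and on both intervals the cosine is at least $-\frac12$. Hence $|\varphi|\le1$ on $K_n$, and Lemma~\ref{lem:func} gives $\operatorname{Re}\varphi(u)>0$, a contradiction.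
\end{proof}

If some $w_j$ vanishes, then $N_w\equiv0$ by the lemma, and \eqref{eq:goal} holds. From now on $w_j=|w_j|e^{ib_j}\ne0$ for all $j$. The arguments of the coordinates of $T_{s,k}^{-1}w$ depend on $s$ and on $k$, and only modulo $2\pi$. To separate $s$ from $k$ we add $s$ to the arguments and work on the real line. Put
\[
\Lambda_j=b_j+\tfrac{2\pi}3\mathbb{Z}.
\]
For $\beta\in\Lambda_1\times\dots\times\Lambda_n$ let $\sigma(\beta)=\max_j\beta_j-\min_j\beta_j$ be its \emph{spread}, and call $\beta$ \emph{admissible} if $\sigma(\beta)<\frac{2\pi}3$. The shift $\beta\mapsto\beta+2\pi\mathbf1$ preserves the admissible tuples and their spreads.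

\begin{lemma}[Reduction to a count on the line]\label{lem:reduce}
Let $S$ contain exactly one tuple from each orbit of admissible tuples under the shifts $\beta\mapsto\beta+2\pi m\mathbf1$, $m\in\mathbb{Z}$. Then
\[
\int_0^{2\pi}N_w(s)\,ds\le\sum_{\beta\in S}\big(\pi-\sigma(\beta)\big).
\]
\end{lemma}

\begin{proof}
For admissible $\beta$ let
\[
I(\beta)=\{s\in\mathbb{R}:|\beta_j-s|<\tfrac\pi2\text{ for all }j\}=\big(\max_j\beta_j-\tfrac\pi2,\ \min_j\beta_j+\tfrac\pi2\big),
\]
an interval of length $\pi-\sigma(\beta)$. Fix $s$ and let $-w$ illuminate $x_{s,k}$. The angles $\alpha_j$ of Lemma~\ref{lem:angle} for $u=T_{s,k}^{-1}w$ satisfy $\alpha_j\equiv b_j-s-\frac{2\pi k_j}3\pmod{2\pi}$. Hence $\beta_j=\alpha_j+s$ lies in $\Lambda_j$, the tuple $\beta$ is admissible, and $s\in I(\beta)$. The tuple determines $k$, since $k_j\equiv\frac3{2\pi}(b_j-\beta_j)\pmod3$. So $N_w(s)$ is at most the number of admissible $\beta$ with $s\in I(\beta)$. We integrate and group the tuples into orbits, using $I(\beta+2\pi m\mathbf1)=I(\beta)+2\pi m$: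
\[
\int_0^{2\pi}N_w(s)\,ds\le\sum_{\beta\in S}\sum_{m\in\mathbb{Z}}\big|(I(\beta)+2\pi m)\cap[0,2\pi)\big|=\sum_{\beta\in S}|I(\beta)|.\qedhere
\]
\end{proof}

\begin{remark}\label{rem:strict}
The angle condition cannot be dropped, and it must be strict. Take $w=\mathbf1$ and keep only the conditions $|\alpha_j|<\frac\pi2$. They allow $\nu(s)^n$ values of $k$, where $\nu(s)$ is the number of cube roots of unity in an open half-circle that turns with $s$. We have $\nu(s)\in\{1,2\}$ with mean $\frac32$, so each value is taken half of the time and $\nu^n$ has mean $\frac{2^n+1}2$. Duality would then give no more than $\frac{2\cdot3^n}{2^n+1}$, which is less than $2^n$ for $n\ge2$ because $2\cdot3^n<2^n+4^n$. For this $w$ all $\Lambda_j$ equal $\frac{2\pi}3\mathbb{Z}$, so a spread below $\pi$ is $0$ or $\frac{2\pi}3$. The condition $\sigma\le\frac{2\pi}3$ would thus exclude nothing here; the gain comes from the endpoint $\theta=\frac{2\pi}3$ in the proof of Lemma~\ref{lem:angle}.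
\end{remark}

\section{The case $n=2$}\label{sec:two}

\begin{proof}[Proof of Theorem~\ref{thm:K2}]
\emph{Lower bound.} Let $w_1w_2\ne0$ and let $\gamma\in[0,\frac{2\pi}3)$ be congruent to $b_2-b_1$ modulo $\frac{2\pi}3$. Take for $S$ the admissible pairs with $\beta_1\in[0,2\pi)$; there are three choices of $\beta_1$. The difference $\beta_2-\beta_1$ lies in $\gamma+\frac{2\pi}3\mathbb{Z}$ and has absolute value below $\frac{2\pi}3$. So it is $\gamma$, or $\gamma-\frac{2\pi}3$ if $\gamma>0$, with spreads $\gamma$ and $\frac{2\pi}3-\gamma$. Lemma~\ref{lem:reduce} gives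
\[
\int_0^{2\pi}N_w(s)\,ds\le
\begin{cases}
3\big[(\pi-\gamma)+(\frac\pi3+\gamma)\big]=4\pi,&\gamma>0,\\[2pt]
3\pi,&\gamma=0.
\end{cases}
\]
By \eqref{eq:rho}, every direction lights at most a proportion $\frac19\cdot\frac{4\pi}{2\pi}=\frac29$ of $\rho_2$, and Lemma~\ref{lem:dual} gives $\operatorname{ill}^*(K_2)\ge\frac92$.

\emph{Choice of directions.} Put
\[
y_0=(1,1),\qquad y_1=(\omega,\omega^2),\qquad y_2=(\omega^2,\omega).
\]
The ratios of the second coordinate to the first are $1,\omega,\omega^2$, so each $x_k$ is a unimodular multiple of one $y_j$, and $K_2$ is \eqref{eq:hull} for $y_0,y_1,y_2\in\partial K_2$. The multiples are chosen so that $y_0+y_1+y_2=0$. The measure of Lemma~\ref{lem:hull}(b) has mass $6$; it uses the directions $e^{i\tau}y_j$, for which $\gamma=0$, and these light only a proportion at most $\frac19\cdot\frac{3\pi}{2\pi}=\frac16$. A measure of mass $\frac92$ has to use directions with $\gamma>0$. The symmetric candidates are the differences: $y_0-y_1=(1-\omega,1-\omega^2)$ has arguments $\mp\frac\pi6$, so $\gamma=\frac\pi3$, and both lengths $\pi-\gamma$ and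 $\frac\pi3+\gamma$ equal $\frac{2\pi}3$.

\emph{Upper bound.} Let $\mu$ be $\frac92$ times the law of $-e^{i\tau}U$, where $U$ is uniform on $\{y_0-y_1,\,y_1-y_2,\,y_2-y_0\}$ and the angle $\tau$ is uniform and independent of $U$. Let $\{j,k,l\}=\{0,1,2\}$ and $|\lambda|=1$. We ask when $-e^{i\tau}(y_j-y_k)$ illuminates $\lambda y_j$. Expanding in $y_j$ and $y_k$ gives coefficients of total modulus $|\lambda-te^{i\tau}|+t\ge1$, which is useless. The relation $-y_k=y_j+y_l$ gives $y_j-y_k=2y_j+y_l$ and the better expansion
\[
\lambda y_j-te^{i\tau}(y_j-y_k)=(\lambda-2te^{i\tau})y_j-te^{i\tau}y_l .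
\]
This point is interior if $|\lambda-2te^{i\tau}|<1-t$. With $c=\operatorname{Re}(e^{i\tau}\bar\lambda)$ and $0<t<1$, squaring turns this into $1-4tc+4t^2<1-2t+t^2$, that is, $3t<4c-2$. It holds for small $t>0$ when $c>\frac12$, which describes an arc of angles $\tau$ of length $\frac{2\pi}3$ and has probability $\frac13$. Two of the three values of $U$ have the form $\pm(y_j-y_k)$, and a sign only shifts $\tau$ by $\pi$. Hence $\mu(A_{K_2}(\lambda y_j))\ge\frac92\cdot\frac23\cdot\frac13=1$, and $\mu$ illuminates $K_2$ by Lemma~\ref{lem:hull}(a).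
\end{proof}

The proof gives $K_2$ a certificate of value $\frac92$. By Lemma~\ref{lem:prod}, the product of $m$ copies of $K_2$ has value $(9/2)^m$ in $\mathbb{C}^{2m}$, a factor $3/\sqrt2$ per dimension. The body $K_n$ does better, because the angle condition ties all pairs of coordinates together.

\section{The count in dimension $n$}\label{sec:count}

For $n=2$ the angle $\gamma$ canceled because the two gaps between consecutive points of $\Lambda_1\cup\Lambda_2$ add up to the period $\frac{2\pi}3$. The same happens in general, once the admissible tuples are indexed by their smallest entry instead of their first.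

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.15cm,y=0.65cm]
\fill[gray!20] (3,-0.5) rectangle (6,2.5);
\draw (-0.4,2)--(8.6,2); \draw (-0.4,1)--(8.6,1); \draw (-0.4,0)--(8.6,0);
\node[left] at (-0.4,2) {$\Lambda_1$};
\node[left] at (-0.4,1) {$\Lambda_2$};
\node[left] at (-0.4,0) {$\Lambda_3$};
\fill (0,2) circle (2pt) (3,2) circle (2pt) (6,2) circle (2pt);
\fill (0.8,1) circle (2pt) (3.8,1) circle (2pt) (6.8,1) circle (2pt);
\fill (2,0) circle (2pt) (5,0) circle (2pt) (8,0) circle (2pt);
\draw (3,2) circle (4.5pt) (3.8,1) circle (4.5pt) (5,0) circle (4.5pt);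
\draw[dashed] (2,-0.5)--(2,3.1) (3,-0.5)--(3,3.1) (5,-0.5)--(5,3.1) (6,-0.5)--(6,3.1);
\draw[<->] (2,2.9)--node[above]{$g(t)$}(3,2.9);
\draw[<->] (3,2.9)--node[above]{$\sigma(\beta^t)$}(5,2.9);
\draw[<->] (5,2.9)--node[above]{$g(t)$}(6,2.9);
\node[below] at (2,-0.5) {$t^-$};
\node[below] at (3,-0.5) {$t$};
\node[below] at (4.85,-0.5) {$t^-\!+\frac{2\pi}3$};
\node[below] at (6.2,-0.5) {$t+\frac{2\pi}3$};
\end{tikzpicture}
\caption{Three progressions $\Lambda_j$ with step $\frac{2\pi}3$. The shaded window $[t,t+\frac{2\pi}3)$ starts at a point $t$ of their union and contains exactly one point of each; these circled points form the tuple $\beta^t$. If $g(t)$ is the distance from $t$ to the preceding point $t^-$ of the union, then the spread of $\beta^t$ is $\sigma(\beta^t)=\frac{2\pi}3-g(t)$.}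
\label{fig:window}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:Kn}]
\emph{Lower bound.} We prove \eqref{eq:goal} for $w$ with non-zero coordinates. Let $R=\Lambda_1\cup\dots\cup\Lambda_n$ and let $d\le n$ be the number of distinct sets among the $\Lambda_j$. Distinct $\Lambda_j$ are disjoint, so $R$ is $\frac{2\pi}3$-periodic and has $3d$ points in $[0,2\pi)$.

Let $t\in R$. The half-open interval $[t,t+\frac{2\pi}3)$ has the length of one period, so it contains exactly one point $\beta^t_j$ of each $\Lambda_j$ (Figure~\ref{fig:window}). The tuple $\beta^t$ is admissible with minimum $t$. Conversely, an admissible tuple with minimum $t$ has all its entries in $[t,t+\frac{2\pi}3)$ and so equals $\beta^t$. This is where the bound $\frac{2\pi}3$ on the spread meets the spacing $\frac{2\pi}3$ of the cube roots of unity. Thus we may take $S=\{\beta^t:t\in R\cap[0,2\pi)\}$ in Lemma~\ref{lem:reduce}, a set of only $3d$ tuples.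

Next we compute the spreads. Let $t^-$ be the largest point of $R$ below $t$ and $g(t)=t-t^-$. Since $t-\frac{2\pi}3\in R$, the point $t^-$ is the largest point of $R\cap[t-\frac{2\pi}3,t)$. By periodicity, $t^-+\frac{2\pi}3$ is the largest point of $R\cap[t,t+\frac{2\pi}3)$. The entries of $\beta^t$ are exactly the points of this last set, so $\sigma(\beta^t)=\frac{2\pi}3-g(t)$. The gaps $g(t)$ for the $3d$ consecutive points $t\in R\cap[0,2\pi)$ telescope to $2\pi$, again by periodicity. Lemma~\ref{lem:reduce} gives
\[
\int_0^{2\pi}N_w(s)\,ds\le\sum_{t\in R\cap[0,2\pi)}\Big(\frac\pi3+g(t)\Big)=d\pi+2\pi\le(n+2)\pi .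
\]
By \eqref{eq:rho}, $\rho_n(L_{K_n}(v))\le\frac{n+2}{2\cdot3^n}$ for all $v$, and Lemma~\ref{lem:dual} gives the lower bound.

\emph{Upper bound.} Since $x_{k+(1,\dots,1)}=\omega x_k$, each $x_k$ is a unimodular multiple of one of the $3^{n-1}$ points $x_m$ with $m_1=0$. So $K_n$ is \eqref{eq:hull} for these $N=3^{n-1}$ boundary points, and Lemma~\ref{lem:hull}(b) gives $\operatorname{ill}^*(K_n)\le2\cdot3^{n-1}$.
\end{proof}

\section{The general upper bound}\label{sec:upper}

For an arbitrary body there is no list of special points, and we use a measure that adapts to $K$ by itself: the uniform distribution on $K$. A homothetic copy of half the size gives the bound $4^n$; the rotations $e^{i\theta}$ make it strict.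

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
For $x\in\partial K$ let $C_x=-A_K(x)$, an open set. We have $w\in C_x$ if and only if $tw\in x-\operatorname{Int}K$ for some $t>0$. Since $K=-K$, this says $C_x=\bigcup_{r>0}r(x+\operatorname{Int}K)$. Put
\[
p(x)=\frac{\operatorname{vol}(K\cap C_x)}{\operatorname{vol}(K)} .
\]
The set $H=\frac12(x+\operatorname{Int}K)$ lies in $C_x$, and in $K$ by convexity. The boundary $\partial K$ has volume zero, as it lies in $K\setminus rK$ for every $r<1$, and this set has volume $(1-r^{2n})\operatorname{vol}(K)$. Hence $\operatorname{vol}(H)=4^{-n}\operatorname{vol}(K)$ and $p(x)\ge4^{-n}$.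

\emph{Strict inequality at each point.} We find an open piece of $K\cap C_x$ outside $H$. Let $u=e^{i\pi/3}x\in\partial K$. For $0<t<1$,
\[
\|x-tu\|_K^2=|1-te^{i\pi/3}|^2=1-t+t^2<1,
\]
so $u\in C_x$. On the other hand $\|2u-x\|_K=|2e^{i\pi/3}-1|=\sqrt3>1$, so $u$ is not in the closed set $\frac12(x+K)$. Thus an open neighborhood $U$ of $u$ lies in $C_x\setminus\frac12(x+K)$. The open set $U\cap\operatorname{Int}K$ contains $ru$ for $r<1$ close to $1$, so it has positive volume; it lies in $K\cap C_x$ and is disjoint from $H$. Therefore $p(x)>4^{-n}$.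

\emph{Uniformity.} A strict inequality at each point is not enough; the infimum of $p$ must exceed $4^{-n}$. Let $x_m\to x$ in $\partial K$. If $w\in C_x$, then $w\in C_{x_m}$ for all large $m$ by Lemma~\ref{lem:basic}(b). So the indicator function of $K\cap C_x$ is at most the lower limit of those of $K\cap C_{x_m}$, and Fatou's lemma gives $p(x)\le\liminf_mp(x_m)$. A lower semicontinuous function on the compact set $\partial K$ attains its minimum, so $q=\min p>4^{-n}$.

Let $V$ be uniformly distributed on $K$ and let $\mu$ be $\frac1q$ times the law of $-V$. Then $\mu(A_K(x))=\frac1q\mathbb{P}(V\in C_x)=p(x)/q\ge1$ for all $x\in\partial K$, so $\operatorname{ill}^*(K)\le\frac1q<4^n$.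
\end{proof}

\begin{remark}\label{rem:real}
The first paragraph of the proof uses only $K=-K$. For a convex body $K\subset\mathbb{R}^m$ symmetric about the origin it gives $p(x)\ge2^{-m}$, hence $\operatorname{ill}^*(K)\le2^m$. The complex structure enters only through the point $u$, and strictness fails without it: the cube $[-1,1]^{2n}\subset\mathbb{R}^{2n}$ has value $4^n$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{RSS}
Liran Rotem, Alon Schejter and Boaz A. Slomka,
\emph{The Complex Illumination Problem},
arXiv:2410.12021 (2024).

\end{thebibliography}
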